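\title{Spanning planar graphs in randomly perturbed dense graphs}

\begin{abstract}
Let $G$ be an $n$-vertex graph with at least $\varepsilon n^2$ edges and let $H$ be an $n$-vertex planar graph with maximum degree at most $\Delta$. We prove that for some $\eta=\eta(\varepsilon,\Delta)>0$ the union $G\cup G(n,n^{-1/3-\eta})$ contains a copy of $H$ with probability tending to $1$, uniformly in $G$ and $H$. One may take $\eta=\varepsilon/324$ for every $\Delta$, and for $\Delta\ge 6$ the order $\varepsilon$ is best possible. More generally, for a class of bounded-degree graphs closed under subgraphs and disjoint unions and for real $m>1$, the same statement holds with $1/m$ in place of $1/3$ if and only if $e(F)<m(v(F)-1)$ for every $F$ in the class with at least two vertices. The proof removes few, evenly spread edges from one forest in a forest decomposition of $H$, places them in $G$ at random, and finds the rest of $H$ with the fractional expectation-threshold theorem.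
\end{abstract}

\section{Introduction}\label{sec:intro}

The binomial random graph $G(n,p)$ has vertex set $[n]=\{1,\dots,n\}$, and each pair of vertices is an edge independently with probability $p$. For a graph $G$ on $[n]$, the \emph{randomly perturbed graph} $G\cup G(n,p)$ is the union of the two graphs. For an $n$-vertex graph $H$ we write $H\subseteq G\cup G(n,p)$ if some bijection $V(H)\to[n]$ maps every edge of $H$ to an edge of $G\cup G(n,p)$. We ask how small $p$ can be when nothing is known about $G$ except that it is dense. For a class $\mathcal H$ of graphs and $\varepsilon>0$, put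
\[
\pi_n(\varepsilon,\mathcal H,p)=\min_{(G,H)}\ \mathbb P\big[H\subseteq G\cup G(n,p)\big],
\]
where $G$ ranges over all graphs on $[n]$ with at least $\varepsilon n^2$ edges and $H$ over all $n$-vertex graphs in $\mathcal H$; a minimum over an empty range is read as $1$. Let $\mathcal P_\Delta$ be the class of planar graphs with maximum degree at most $\Delta$. An event holds \emph{with high probability} (w.h.p.) if its probability tends to $1$ as $n\to\infty$.

Consider each of the two graphs on its own. The graph $G$ may be a clique on a constant fraction of the vertices with all other vertices isolated, so $G$ alone need not contain any spanning graph without isolated vertices. For the random graph alone it is known that if $p=\omega(n^{-1/3})$, then w.h.p.\ $G(n,p)$ contains any given $n$-vertex planar graph of bounded maximum degree. The exponent $1/3$ cannot be improved, as the following graph shows; it will serve as our running example.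

\begin{example}[The cube of a path]\label{ex:cube}
For $n\ge3$ let $P_n^3$ have vertices $v_1,\dots,v_n$, with $v_iv_j$ an edge when $1\le|i-j|\le3$. It has maximum degree at most $6$ and $(n-1)+(n-2)+(n-3)=3n-6$ edges. It is planar: draw the triangle $v_1v_2v_3$, and once $v_{i-3}v_{i-2}v_{i-1}$ bounds a face, place $v_i$ inside that face and join it to the three corners, so that $v_{i-2}v_{i-1}v_i$ bounds a face. A union bound over the $n!\le n^n$ bijections shows that for $p=n^{-1/3-\eta}$ with $\eta>0$ the graph $G(n,p)$ contains $P_n^3$ with probability at most $n^np^{3n-6}=n^{2-\eta(3n-6)}\to0$.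
\end{example}

So neither graph suffices below $n^{-1/3}$, and it is natural to ask whether the two together beat $n^{-1/3}$ by a power of $n$. This is the problem posed in \cite{HIWZ}:

\begin{quote}
\emph{For all $\varepsilon,\Delta>0$, is there $\eta=\eta(\varepsilon,\Delta)>0$ such that $\pi_n(\varepsilon,\mathcal P_\Delta,n^{-1/3-\eta})\to1$ as $n\to\infty$?}
\end{quote}

A statement of this form is known for degenerate graphs. A graph is \emph{$d$-degenerate} if its vertices can be ordered so that each has at most $d$ earlier neighbors. For all $d\ge2$ and $\varepsilon,\Delta>0$ there is $\eta>0$ such that $\pi_n(\varepsilon,\mathcal H,n^{-1/d-\eta})\to1$, where $\mathcal H$ is the class of $d$-degenerate graphs with maximum degree at most $\Delta$. Planar graphs are $5$-degenerate, and the $5$-regular icosahedron graph shows that $5$ cannot be lowered, so this result does not settle the problem. We do not use it, and we recover it in Section~\ref{sec:examples}.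

Which answer should one expect? There are two simple ways to make $G$ unhelpful. First, all edges of $G$ may meet a set of about $\varepsilon n$ vertices. Then $G$ carries only $O(\varepsilon n)$ edges of $P_n^3$, and the count in Example~\ref{ex:cube} becomes $n^np^{(3-O(\varepsilon))n}$. This limits $\eta$ to $O(\varepsilon)$ but leaves room for $\eta>0$. Second, $G$ may be a clique on a small fraction of the vertices while $H$ is a disjoint union of copies of a fixed graph $F$ with $v$ vertices and $e$ edges. Most copies then lie in $G(n,p)$, which forces $n^vp^e$ to be at least of order $n$, that is, $p$ at least of order $n^{-(v-1)/e}$. For planar $F$ we have $(v-1)/e>1/3$. The ratio approaches $1/3$ as $F$ grows, but then $H$ has so few components that the clique can meet all of them. Neither count excludes a gain, and the answer is yes.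

\begin{theorem}\label{thm:main}
Let $\varepsilon\in(0,1/2)$, let $\Delta\ge1$ be an integer, and let $\eta=\varepsilon/(81\Delta)$. Then $\pi_n(\varepsilon,\mathcal P_\Delta,n^{-1/3-\eta})\to1$ as $n\to\infty$.
\end{theorem}

This covers all $\varepsilon,\Delta>0$. For $\varepsilon\ge1/2$ no graph on $[n]$ has $\varepsilon n^2$ edges; for $\Delta<1$ the graph $H$ has no edges; and for $\Delta\ge1$ we have $\mathcal P_\Delta=\mathcal P_{\lfloor\Delta\rfloor}$. Since containing $H$ is preserved by adding edges, $\pi_n$ is non-decreasing in $p$, so every $\eta$ smaller than a valid one is valid.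

The dependence of $\eta$ on $\Delta$ can be removed, and the first count above gives the right order in $\varepsilon$.

\begin{theorem}\label{thm:order}
\begin{enumerate}
\item[(a)] Let $\varepsilon\in(0,1/2)$ and $\eta=\varepsilon/324$. Then $\pi_n(\varepsilon,\mathcal P_\Delta,n^{-1/3-\eta})\to1$ for every $\Delta$.
\item[(b)] Let $\Delta\ge6$, $\varepsilon\in(0,3/8)$, $\alpha_0=1-\sqrt{1-2\varepsilon}$, and
\[
\eta>\frac{2\alpha_0}{3(1-2\alpha_0)}=\frac23\varepsilon+O(\varepsilon^2).
\]
Then $\pi_n(\varepsilon,\mathcal P_\Delta,n^{-1/3-\eta})\to0$. In particular this holds for $\eta=\varepsilon$ when $\varepsilon\le1/8$.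
\end{enumerate}
\end{theorem}

Thus for $\varepsilon\le1/8$ and $\Delta\ge6$ the supremum of the valid $\eta$ lies between $\varepsilon/324$ and $\varepsilon$: the best possible $\eta$ is of order $\Theta(\varepsilon)$, uniformly in $\Delta\ge6$.

The proof of Theorem~\ref{thm:main} uses planarity only through the bound on the number of edges. The last theorem makes this precise: the second count above is the only obstruction to a polynomial gain. We write $v(F)$ and $e(F)$ for the numbers of vertices and edges of $F$.

\begin{theorem}\label{thm:class}
Let $m>1$ be real, let $\Delta\ge1$, and let $\mathcal H$ be a class of graphs of maximum degree at most $\Delta$ that is closed under subgraphs and disjoint unions. The following are equivalent.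
\begin{enumerate}
\item[(i)] For every $\varepsilon>0$ there is $\eta>0$ such that $\pi_n(\varepsilon,\mathcal H,n^{-1/m-\eta})\to1$.
\item[(ii)] Every $F\in\mathcal H$ with $v(F)\ge2$ satisfies $e(F)<m(v(F)-1)$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:obstructions} proves the two negative statements. Section~\ref{sec:idea} shows the method on $P_n^3$, Sections~\ref{sec:spread} and~\ref{sec:cutting} supply its probabilistic and deterministic halves, and Sections~\ref{sec:planar} and~\ref{sec:classes} prove the positive statements.

Throughout, a forest is identified with its edge set when convenient, $H-M$ is the graph obtained from $H$ by deleting the edges of $M$ and keeping all vertices, and $\log$ is the natural logarithm.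

\section{Two counting obstructions}\label{sec:obstructions}

For the first obstruction we want the edges of $G$ to be covered by as few vertices as possible, so we take all pairs that meet a fixed set.

\begin{proof}[Proof of Theorem~\ref{thm:order}(b)]
Since $\varepsilon<3/8$, we have $\sqrt{1-2\varepsilon}>1/2$, so $\alpha_0<1/2$. The function $\alpha\mapsto\frac{2\alpha}{3(1-2\alpha)}=\frac1{3-6\alpha}-\frac13$ is continuous on $(0,1/2)$, so we can fix $\alpha\in(\alpha_0,1/2)$ with $\eta>\frac1{3-6\alpha}-\frac13$, that is,
\begin{equation}\label{eq:alpha}
\Big(\frac13+\eta\Big)(3-6\alpha)>1 .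
\end{equation}
Let $A\subseteq[n]$ have size $a=\lceil\alpha n\rceil$ and let $G$ consist of all pairs that meet $A$. Then
\[
e(G)=\binom n2-\binom{n-a}2=\frac{1-(1-\alpha)^2}2\,n^2+O(n).
\]
As $\frac{1-(1-\alpha_0)^2}2=\varepsilon$ and $\alpha_0<\alpha<1$, the coefficient of $n^2$ exceeds $\varepsilon$, so $e(G)\ge\varepsilon n^2$ for large $n$.

Let $H=P_n^3\in\mathcal P_\Delta$ and $p=n^{-1/3-\eta}$. For each bijection $\varphi\colon V(H)\to[n]$, at most $6a$ edges of $\varphi(H)$ meet $A$. The others, at least $3n-6-6a\ge(3-6\alpha)n-12$ in number, are not in $G$ and must be in $G(n,p)$. Hence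
\[
\mathbb P[H\subseteq G\cup G(n,p)]\le n^n\,p^{(3-6\alpha)n-12}=n^{\,n[1-(1/3+\eta)(3-6\alpha)]+12(1/3+\eta)},
\]
which tends to $0$ by \eqref{eq:alpha}.

To evaluate the bound on $\eta$, put $r=\sqrt{1-2\varepsilon}$. Then $\alpha_0=1-r=\frac{2\varepsilon}{1+r}$ and $1-2\alpha_0=2r-1$, so
\[
\frac{2\alpha_0}{3(1-2\alpha_0)}=\frac{4\varepsilon}{3(1+r)(2r-1)}=\frac{4\varepsilon}{3(2r^2+r-1)} .
\]
As $\varepsilon\to0$ we have $r=1-O(\varepsilon)$ and $2r^2+r-1=2-O(\varepsilon)$, which gives $\frac23\varepsilon+O(\varepsilon^2)$. If $\varepsilon\le1/8$, then $r\ge\sqrt3/2$ and $2r^2+r-1\ge\frac{1+\sqrt3}2>\frac43$, so the bound is smaller than $\varepsilon$.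
\end{proof}

For the second obstruction we want $G$ to touch as few vertices as possible, so we take a clique.

\begin{proof}[Proof of (i)$\Rightarrow$(ii) in Theorem~\ref{thm:class}]
Suppose that (ii) fails: some $F_0\in\mathcal H$ has $v_0\ge2$ vertices and $e_0\ge m(v_0-1)$ edges. Let $H$ consist of $\lfloor n/v_0\rfloor$ disjoint copies of $F_0$ and enough isolated vertices to have $n$ vertices. A single vertex is a subgraph of $F_0$, so the closure properties give $H\in\mathcal H$. Let $\beta=\frac1{2v_0}$ and $\varepsilon=\beta^2/3$, and let $G$ be a clique on $\lceil\beta n\rceil$ vertices with all other vertices isolated. Then $e(G)\ge\beta n(\beta n-1)/2\ge\varepsilon n^2$ once $\beta n\ge3$.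

In any copy of $H$ in $G\cup G(n,p)$, at most $\lceil\beta n\rceil$ of the disjoint copies of $F_0$ meet the clique. The remaining copies use no edge of $G$, and for $n\ge12v_0$ there are at least $\lfloor n/v_0\rfloor-\lceil\beta n\rceil\ge\frac n{2v_0}-2\ge\frac n{3v_0}$ of them. Fix any $\eta>0$ and let $p=n^{-1/m-\eta}$. The expected number of copies of $F_0$ in $G(n,p)$ is at most
\[
n^{v_0}p^{e_0}=n^{v_0-e_0/m-\eta e_0}\le n^{1-\eta e_0}.
\]
By Markov's inequality, $\mathbb P[H\subseteq G\cup G(n,p)]\le3v_0n^{-\eta e_0}\to0$, because $e_0>0$. So (i) fails for this $\varepsilon$.
\end{proof}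

The quantity that governs this argument is $e(F)/(v(F)-1)$. For a graph $H$ with at least two vertices, its \emph{$1$-density} is
\[
m_1(H)=\max\Big\{\frac{e(F)}{v(F)-1}: F\subseteq H,\ v(F)\ge2\Big\}.
\]
Since $\mathcal H$ is closed under subgraphs, condition (ii) says that $m_1(H)<m$ for each $H\in\mathcal H$ with at least two vertices. The inequality need not be uniform over the class: $m_1(P_n^3)\ge\frac{3n-6}{n-1}\to3$. The task in the positive direction is to use $G$ to make it uniform.

\section{The method on the cube of a path}\label{sec:idea}

We choose a set $M$ of edges of $H$, place $M$ in $G$, and look for $H-M$ in $G(n,p)$. Proposition~\ref{prop:embed} below says that this succeeds for $p=n^{-\gamma}$ whenever $M$ is a forest with at most $\varepsilon n/4$ edges and $\gamma<1/m_1(H-M)$ with a margin independent of $n$. So we need a small forest $M$ whose removal pushes the $1$-density below $3-\delta$ for a constant $\delta>0$. Let $H=P_n^3$ and $p=n^{-1/3-\eta}$.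

The size of $M$ alone does not decide this. Call $j\ge3$ consecutive vertices of $P_n^3$ a \emph{block}; a block spans a copy of $P_j^3$, with $3j-6$ edges. The expected number of copies of $P_j^3$ in $G(n,p)$ is at most $n^jp^{3j-6}=n^{2-3\eta(j-2)}$, so for a fixed $j>2+\frac2{3\eta}$ there is w.h.p.\ no copy at all. If some block of this length contains no edge of $M$, then w.h.p.\ $H-M$ is not in $G(n,p)$. This rules out a set $M$ confined to the first half of the path. It also rules out a random $M$: if each edge is put into $M$ independently with a fixed probability $\theta<1$, then each of $\lfloor n/j\rfloor$ disjoint blocks is missed independently with probability $(1-\theta)^{3j-6}$, and w.h.p.\ one of them is missed. The set $M$ has to meet \emph{every} large dense subgraph, and in proportion to its size.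

A decomposition into forests shows how to achieve this. For $d=1,2,3$ let $T_d$ be the set of edges $v_iv_{i+d}$. Each $T_d$ is a union of $d$ disjoint paths, and $T_1,T_2,T_3$ partition $E(H)$. Fix an integer $s\ge2$ and let $M$ consist of every $s$th edge of the path $T_1$, namely $v_sv_{s+1},v_{2s}v_{2s+1},\dots$. Then $|M|\le n/s$, and $T_1-M$ is a union of paths with at most $s$ vertices each. Let $F\subseteq H-M$ have $v\ge2$ vertices. Each of $T_2,T_3$ contributes at most $v-1$ edges to $F$. The edges of $F$ in $T_1$ form a forest on $V(F)$ whose components have at most $s$ vertices, so it has at least $v/s$ components and at most $v-v/s$ edges. Hence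
\[
e(F)\le2(v-1)+v-\frac vs=3(v-1)+1-\frac vs .
\]
If $v\ge2s$, then $1-\frac vs\le-\frac v{2s}$, and $e(F)\le(3-\frac1{2s})(v-1)$. If $v\le2s$, the estimate may give nothing, since $F$ may avoid the neighborhood of $M$. But $F$ is planar, so $e(F)\le3(v-1)-1$, and a saving of one edge on at most $2s$ vertices again gives $e(F)\le(3-\frac1{2s})(v-1)$. Thus $m_1(H-M)\le3-\frac1{2s}$. This is within a factor of $2$ of the best possible saving, since deleting $n/s$ edges leaves $m_1\ge\frac{3n-6-n/s}{n-1}=3-\frac1s-o(1)$. With $s$ about $4/\varepsilon$ the $1$-density drops by order $\varepsilon$, and so the exponent $1/m_1$ rises by order $\varepsilon$.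

In general two things were special here: the decomposition was visible, and the forest to be cut was a path. The first is replaced by a theorem of Nash-Williams and the second by a greedy argument that uses the bound on degrees.

\section{Spread embeddings}\label{sec:spread}

The goal of this section is the following statement.

\begin{proposition}\label{prop:embed}
Fix $\varepsilon\in(0,1/2)$, an integer $\Delta\ge1$, and reals $\rho>0$ and $\gamma\in(0,1/\rho)$. There is a sequence $\xi_n\to0$, depending only on these parameters, such that the following holds. Let $G$ be a graph on $[n]$ with $e(G)\ge\varepsilon n^2$, let $H$ be an $n$-vertex graph with maximum degree at most $\Delta$, and let $M\subseteq E(H)$ be a forest with $|M|\le\varepsilon n/4$ and $m_1(H-M)\le\rho$. Then $\mathbb P[H\subseteq G\cup G(n,n^{-\gamma})]\ge1-\xi_n$.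
\end{proposition}

The difficulty is that we need a spanning copy of $H-M$ in $G(n,p)$ in a position where $G$ happens to supply $M$, and the admissible positions depend on the unknown graph $G$. The fractional expectation-threshold theorem handles this: it asks only for a probability distribution on admissible copies under which no set of edges is too likely to be used.

\subsection*{The fractional expectation-threshold theorem}
Let $X$ be a finite set and let $X_p$ be the random subset that contains each element independently with probability $p$; for $X=\binom{[n]}2$ this is the edge set of $G(n,p)$. A family $\mathcal F\subseteq2^X$ is \emph{increasing} if $A\in\mathcal F$ and $A\subseteq B$ imply $B\in\mathcal F$. For increasing $\mathcal F\ne\emptyset,2^X$, the probability $\mathbb P(X_p\in\mathcal F)$ increases continuously and strictly from $0$ to $1$, and the \emph{threshold} $p_c(\mathcal F)$ is the value of $p$ at which it equals $1/2$. Let $\ell(\mathcal F)$ be the maximum size of a minimal member of $\mathcal F$. The \emph{fractional expectation-threshold} $q_f(\mathcal F)$ is the largest $q$ for which some $g\colon2^X\to[0,\infty)$ satisfies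
\begin{equation}\label{eq:cover}
\sum_{S\subseteq A}g(S)\ge1\ \text{ for all }A\in\mathcal F\qquad\text{and}\qquad\sum_{S\subseteq X}g(S)\,q^{|S|}\le\frac12 .
\end{equation}
Such a $g$ is a weighted first-moment proof that $\mathbb P(X_q\in\mathcal F)\le1/2$, since the second sum is the expectation of $\sum_{S\subseteq X_q}g(S)$. The theorem says that first-moment proofs find the threshold up to a logarithmic factor.

\begin{theorem}[Frankston, Kahn, Narayanan and Park {\cite[Theorem~1.1]{FKNP}}]\label{thm:fknp}
There is an absolute constant $L$ such that every increasing family $\mathcal F\ne\emptyset,2^X$ with $\ell(\mathcal F)\ge2$ satisfies $p_c(\mathcal F)\le L\,q_f(\mathcal F)\log\ell(\mathcal F)$.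
\end{theorem}

To bound $q_f$ from above we must exclude every $g$ at once. A probability measure $\nu$ on $2^X$ is \emph{$q$-spread} if $\nu(\{A:A\supseteq S\})\le q^{|S|}$ for all $S\subseteq X$.

\begin{lemma}\label{lem:spread}
Let $q>0$, let $\nu$ be a $q$-spread measure on $2^X$ whose support consists of sets of one size $\ell\ge1$, and let $p\in[0,1]$. The probability that $X_p$ contains no member of the support is at most $e^{-p/q}$ if $\ell=1$, and at most $2^{-\lfloor p/p_0\rfloor}$ with $p_0=Lq\log\ell$ if $\ell\ge2$.
\end{lemma}

\begin{proof}
If $\ell=1$, the support consists of singletons of measure at most $q$, so there are at least $1/q$ of them, and $X_p$ misses all of them with probability at most $(1-p)^{1/q}\le e^{-p/q}$.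

Let $\ell\ge2$ and let $\mathcal F$ be the family of all sets that contain a member of the support. It is increasing, nonempty, and does not contain $\emptyset$. Its minimal members are the members of the support, since these all have the same size; so $\ell(\mathcal F)=\ell$. Let $g$ satisfy \eqref{eq:cover} with $q_f=q_f(\mathcal F)$ in place of $q$. Averaging the first condition over $\nu$ gives
\[
1\le\sum_Sg(S)\,\nu(\{A:A\supseteq S\})\le\sum_Sg(S)\,q^{|S|}.
\]
If $q\le q_f$, the right side would be at most $\sum_Sg(S)q_f^{|S|}\le1/2$. So $q_f<q$, and Theorem~\ref{thm:fknp} gives $p_c(\mathcal F)\le p_0$.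

It remains to raise the probability from $1/2$ to nearly $1$. Let $R=\lfloor p/p_0\rfloor$. We may assume $R\ge1$, so $p_0\le p\le1$ and $\mathbb P(X_{p_0}\in\mathcal F)\ge1/2$. The union of $R$ independent copies of $X_{p_0}$ is distributed as $X_{p'}$ with $p'=1-(1-p_0)^R\le Rp_0\le p$. If the union is not in $\mathcal F$, then no copy is. Hence $\mathbb P(X_p\notin\mathcal F)\le\mathbb P(X_{p'}\notin\mathcal F)\le2^{-R}$.
\end{proof}

\subsection*{Proof of Proposition~\ref{prop:embed}}
Put $H'=H-M$. We construct a random bijection $\varphi\colon V(H)\to[n]$ with $\varphi(M)\subseteq G$ that is, up to a constant factor per vertex, as spread out as a uniformly random bijection. We then show that the edge set of $\varphi(H')$ is $q$-spread with $q$ of order $n^{-1/\rho}$.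

\begin{proof}[Proof of Proposition~\ref{prop:embed}]
\emph{The random embedding.} A dense graph may have vertices of small degree, so we first pass to a subgraph. Delete from $G$, one at a time, vertices of current degree less than $\varepsilon n$. If all vertices were deleted, we would have $e(G)<\varepsilon n\cdot n$. So the process ends with a nonempty subgraph $G'$ of minimum degree at least $\varepsilon n$; in particular $v(G')>\varepsilon n$.

Let $W$ be the set of vertices incident with an edge of $M$, so $t=|W|\le2|M|\le\varepsilon n/2$. Root each component of the forest $M$ and list $W$ as $w_1,\dots,w_t$ with parents before children. Then each $w_i$ has at most one $M$-neighbor among $w_1,\dots,w_{i-1}$. Choose $\varphi(w_1),\dots,\varphi(w_t)$ in turn. If $w_i$ has an earlier neighbor $w_j$, let $\varphi(w_i)$ be uniform among the unused $G'$-neighbors of $\varphi(w_j)$; otherwise let it be uniform among the unused vertices of $G'$. Fewer than $\varepsilon n/2$ vertices are used before each step, so each step has at least $\varepsilon n/2$ choices. Finally map $V(H)\setminus W$ to the $N=n-t$ unused vertices of $[n]$ by a uniformly random bijection. Since $\varepsilon<1/2$,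 we have $N\ge3n/4$. Every outcome satisfies $\varphi(M)\subseteq G$.

\emph{Vertex spread.} Let $C_0=2/\varepsilon$. We claim that for distinct $x_1,\dots,x_r\in V(H)$ and distinct $y_1,\dots,y_r\in[n]$,
\begin{equation}\label{eq:vertex}
\mathbb P[\varphi(x_i)=y_i\text{ for all }i]\le(C_0/n)^r .
\end{equation}
Suppose that $r_1$ of the $x_i$ lie in $W$ and $r_2$ do not. Given any values of $\varphi(w_1),\dots,\varphi(w_{j-1})$, the vertex $w_j$ takes a prescribed value with probability at most $2/(\varepsilon n)=C_0/n$. Multiplying along the order of $W$, the $r_1$ vertices in $W$ take their values with probability at most $(C_0/n)^{r_1}$. Given $\varphi|_W$, the other $r_2$ vertices take their values with probability $0$ or $(N-r_2)!/N!$. For $r_2\ge1$,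
\[
\frac{N!}{(N-r_2)!}=\binom N{r_2}r_2!\ge\Big(\frac N{r_2}\Big)^{r_2}\Big(\frac{r_2}e\Big)^{r_2}=\Big(\frac Ne\Big)^{r_2},
\]
and $e/N\le4e/(3n)<4/n<C_0/n$. This proves \eqref{eq:vertex}.

\emph{Edge spread.} Let $X=\binom{[n]}2$ and let $\nu$ be the law of the edge set of $\varphi(H')$. Let $C_1=C_0^2\Delta$, assume $n\ge C_1$, and put $q=(C_1/n)^{1/\rho}$. We claim that $\nu$ is $q$-spread. Let $S\subseteq X$ be nonempty and let $J$ be the graph with edge set $S$ and no isolated vertices, with $v$ vertices and components $J_1,\dots,J_c$. If $S$ is contained in $\varphi(H')$, then the restriction of $\varphi^{-1}$ to $V(J)$ is an injective map $\psi\colon V(J)\to V(H')$ that sends edges to edges. If there is no such map $\psi$, the probability in question is $0$. Otherwise we use three facts.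
\begin{enumerate}
\item There are at most $n^c\Delta^{v-c}$ maps $\psi$: list each component so that every vertex after the first has an earlier neighbor; the first vertex has at most $n$ possible images and each later one at most $\Delta$.
\item Each $J_i$ has at least two vertices, so $c\le v/2$, that is, $v\le2(v-c)$.
\item Each $J_i$ is isomorphic to a subgraph of $H'$, so $|S|=\sum_ie(J_i)\le\rho\sum_i(v(J_i)-1)=\rho(v-c)$.
\end{enumerate}
For a fixed $\psi$, the event that $\varphi^{-1}$ restricts to $\psi$ prescribes $\varphi$ at $v$ vertices. By \eqref{eq:vertex}, a union bound over $\psi$, and $C_0\ge1$, $C_1\le n$,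
\[
\nu(\{A:A\supseteq S\})\le n^c\Delta^{v-c}\Big(\frac{C_0}n\Big)^v=\frac{\Delta^{v-c}C_0^{\,v}}{n^{v-c}}\le\Big(\frac{C_1}n\Big)^{v-c}\le\Big(\frac{C_1}n\Big)^{|S|/\rho}=q^{|S|}.
\]
This is where the $1$-density enters: each component of $J$ may sit anywhere in $H'$, which returns one factor $n$, and so a component costs $n^{-(v(J_i)-1)}$.

\emph{Conclusion.} Let $p=n^{-\gamma}$. If $X_p$ contains a member of the support of $\nu$, then some outcome $\varphi$ has $\varphi(H')\subseteq G(n,p)$ and $\varphi(M)\subseteq G$, so $H\subseteq G\cup G(n,p)$. All members of the support have size $\ell=e(H')\le\Delta n$. If $\ell=0$, success is certain. Otherwise Lemma~\ref{lem:spread} bounds the failure probability by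
\[
\xi_n=\max\Big\{e^{-p/q},\ 2^{-\lfloor p/(Lq\log(\Delta n))\rfloor}\Big\},\qquad\frac pq=C_1^{-1/\rho}\,n^{1/\rho-\gamma}.
\]
Since $\gamma<1/\rho$, the power of $n$ beats the logarithm and $\xi_n\to0$. The sequence depends only on $\varepsilon,\Delta,\rho,\gamma$; for $n<C_1$ set $\xi_n=1$.
\end{proof}

\begin{remark}\label{rem:hyp}
The density of $G$ is used only to embed $M$ with linearly many choices at each step. For this $M$ should be a forest: $G$ may be bipartite and then contains no triangle, and a vertex with two earlier neighbors would need a common neighbor of their images, which minimum degree $\varepsilon n$ does not provide. The bound $|M|=O(\varepsilon n)$ is also needed in general: the graph $G$ in the proof of Theorem~\ref{thm:order}(b) has no matching with more than $|A|$ edges. The degree bound is used to count the maps $\psi$. It cannot be dropped from the theorems: if $H$ is a star with $n-1$ leaves and $G$ is a clique on $\lceil\beta n\rceil$ vertices, where $\sqrt{2\varepsilon}<\beta<1$, then $G\cup G(n,p)$ has a vertex of degree $n-1$ with probability at most $np^{(1-\beta)n-1}$, which tends to $0$ for $p\le1/2$.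
\end{remark}

\section{Cutting a forest into bounded pieces}\label{sec:cutting}

In a path we deleted every $s$th edge. In a general forest we repeatedly cut off a subtree that is large enough to pay for the deleted edge and small enough to need no further cuts.

\begin{lemma}\label{lem:cut}
Let $D,s\ge1$ be integers and let $T$ be a forest on $n$ vertices with maximum degree at most $D$. There is $M\subseteq E(T)$ with $|M|\le n/s$ such that every component of $T-M$ has at most $Ds$ vertices.
\end{lemma}

\begin{proof}
Root every component. While some component has more than $Ds$ vertices, do the following in it. Among the vertices whose subtree (the vertex with all its descendants) has at least $s$ vertices, let $x$ be one of maximum depth; the root is a candidate, so $x$ exists. The subtrees of the at most $D$ children of $x$ have at most $s-1$ vertices each, so the subtree of $x$ has at most $1+D(s-1)\le Ds$ vertices. It is therefore not the whole component, and $x$ is not the root. Delete the edge from $x$ to its parent. The piece cut off has between $s$ and $Ds$ vertices, so it is never treated again; the rest keeps its root. The pieces cut off are disjoint sets of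 at least $s$ vertices, so there are at most $n/s$ deletions.
\end{proof}

The degree bound matters here too: to cut a star on $n$ vertices into components with at most $K$ vertices one must delete at least $n-K$ edges.

The next lemma is the estimate of Section~\ref{sec:idea} in general form. For planar graphs we need only $a=3$ and $b=1$, a decomposition into three forests. Larger $b$ will serve for non-integer $m$ in Theorem~\ref{thm:class}.

\begin{lemma}\label{lem:drop}
Let $a,b,D,s\ge1$ be integers and $K=Ds$. Let $H$ be an $n$-vertex graph and let $T_1,\dots,T_a\subseteq E(H)$ be forests such that every edge of $H$ lies in exactly $b$ of them and $T_1$ has maximum degree at most $D$. Then there is $M\subseteq T_1$ with $|M|\le n/s$ such that every subgraph $F$ of $H-M$ with $v\ge1$ vertices satisfies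
\begin{equation}\label{eq:drop}
b\,e(F)\le a(v-1)+1-\frac vK .
\end{equation}
\end{lemma}

\begin{proof}
Regard $T_1$ as a forest on $V(H)$ and take $M$ from Lemma~\ref{lem:cut}. Let $F\subseteq H-M$ have $v$ vertices. Counting pairs of an edge of $F$ and a forest that contains it gives $b\,e(F)=\sum_{i=1}^a|E(F)\cap T_i|$. For $i\ge2$, the set $E(F)\cap T_i$ is a forest on the $v$ vertices of $F$ and has at most $v-1$ edges. The set $E(F)\cap T_1$ lies in $T_1-M$, so it is a forest on $V(F)$ whose components have at most $K$ vertices. It has at least $v/K$ components, hence at most $v-v/K$ edges. The sum is at most $(a-1)(v-1)+v-v/K$.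
\end{proof}

The forests come from the following theorem.

\begin{theorem}[Nash-Williams \cite{NW}]\label{thm:nw}
Let $a\ge1$ be an integer. If every nonempty vertex set $U$ of a multigraph spans at most $a(|U|-1)$ edges, then the edge set of the multigraph can be partitioned into $a$ forests.
\end{theorem}

\section{Planar graphs}\label{sec:planar}

By Euler's formula a planar graph with $v\ge3$ vertices has at most $3v-6$ edges, and a graph with two vertices has at most one edge. So every planar graph $F$ with $v(F)\ge2$ satisfies
\begin{equation}\label{eq:planar}
e(F)\le3(v(F)-1)-1 .
\end{equation}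

\begin{proposition}\label{prop:planar}
Let $\varepsilon\in(0,1/2)$, let $D\ge1$ be an integer, and let $\delta=\varepsilon/(9D)$. Let $H$ be a planar graph on $n\ge2$ vertices whose edges are partitioned into three forests, one of which has maximum degree at most $D$. Then $H$ contains a forest $M$ with $|M|\le\varepsilon n/4$ and $m_1(H-M)\le3-\delta$.
\end{proposition}

\begin{proof}
Let $s=\lceil4/\varepsilon\rceil$ and $K=Ds$. Since $1\le\frac1{2\varepsilon}$, we have $s\le\frac4\varepsilon+1\le\frac9{2\varepsilon}$, so $\frac1{2K}\ge\delta$. Let $T_1$ be the forest of maximum degree at most $D$ and apply Lemma~\ref{lem:drop} with $a=3$, $b=1$. The set $M\subseteq T_1$ is a forest and $|M|\le n/s\le\varepsilon n/4$. Let $F\subseteq H-M$ have $v\ge2$ vertices. If $v\ge2K$, then $1\le\frac v{2K}$, and \eqref{eq:drop} gives $e(F)\le3(v-1)-\frac v{2K}$. If $v\le2K$, then $1\ge\frac v{2K}$, and \eqref{eq:planar} gives the same bound. In both cases $e(F)\le(3-\frac1{2K})(v-1)\le(3-\delta)(v-1)$.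
\end{proof}

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:order}(a)]
As noted after Theorem~\ref{thm:main}, we may assume that $\Delta\ge1$ is an integer. Suppose that $D\ge1$ is an integer such that the edges of every $H\in\mathcal P_\Delta$ can be partitioned into three forests, one of maximum degree at most $D$. Let $\delta=\varepsilon/(9D)$ and $\eta=\varepsilon/(81D)$. Then
\[
\frac1{3-\delta}-\frac13=\frac\delta{3(3-\delta)}>\frac\delta9=\eta .
\]
So $\rho=3-\delta$ and $\gamma=\frac13+\eta$ satisfy $0<\gamma<1/\rho$. For every admissible pair $(G,H)$, Proposition~\ref{prop:planar} provides the forest $M$ required by Proposition~\ref{prop:embed}, and therefore $\pi_n(\varepsilon,\mathcal P_\Delta,n^{-1/3-\eta})\ge1-\xi_n\to1$.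

For Theorem~\ref{thm:main} take $D=\Delta$. By \eqref{eq:planar} a vertex set $U$ of $H$ with $|U|\ge2$ spans at most $3(|U|-1)$ edges, and a single vertex spans none. Theorem~\ref{thm:nw} partitions $E(H)$ into three forests, each of maximum degree at most $\Delta$.

For Theorem~\ref{thm:order}(a) take $D=4$. By a theorem of Gon\c{c}alves \cite{Gon}, every planar graph decomposes into three forests, one of which has maximum degree at most $4$. This gives $\eta=\varepsilon/324$.
\end{proof}

In part (a) the degree bound $\Delta$ still enters Proposition~\ref{prop:embed}, but only through the constant $C_1$ and the logarithm. It affects the rate $\xi_n$ and not the exponent.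

\section{Classes of $1$-density below $m$}\label{sec:classes}

We now prove (ii)$\Rightarrow$(i) in Theorem~\ref{thm:class}. The new difficulty is that $m$ need not be an integer. A decomposition into $\lceil m\rceil$ forests loses $\lceil m\rceil-m$ per vertex in \eqref{eq:drop}, which can be far more than the gain $1/K$ from cutting. We therefore replace each edge by $b$ parallel edges and decompose into $\lceil bm\rceil$ forests, with $b$ chosen so that the rounding loss $\lceil bm\rceil-bm$ is small compared with $1/K$.

\begin{proof}[Proof of (ii)$\Rightarrow$(i) in Theorem~\ref{thm:class}]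
We may assume that $\varepsilon<1/2$ and, replacing $\Delta$ by $\lfloor\Delta\rfloor$, that $\Delta$ is an integer. Let $s=\lceil4/\varepsilon\rceil$ and $K=\Delta s$. Choose an integer $b\ge1$ such that $a=\lceil bm\rceil$ satisfies
\begin{equation}\label{eq:round}
a-bm\le\frac1{4K}.
\end{equation}
If $m$ is rational, take $b$ to be its denominator. If $m$ is irrational, then $\lceil bm\rceil-bm$ is the fractional part of $-bm$, and these fractional parts are dense in $[0,1]$. The integers $a,b$ depend only on $m,\varepsilon,\Delta$.

Let $H\in\mathcal H$ have $n\ge2$ vertices, and replace each edge of $H$ by $b$ parallel edges. For $|U|\ge2$ the induced subgraph $H[U]$ is in $\mathcal H$, so by (ii) the set $U$ spans at most $bm(|U|-1)\le a(|U|-1)$ edges of the multigraph; a single vertex spans none. Theorem~\ref{thm:nw} partitions the multigraph into $a$ forests. Two parallel edges form a cycle, so the $b$ copies of an edge lie in different forests. We obtain forests $T_1,\dots,T_a\subseteq E(H)$ such that each edge of $H$ lies in exactly $b$ of them. Lemma~\ref{lem:drop} with $D=\Delta$ gives a forest $M\subseteq T_1$ with $|M|\le n/s\le\varepsilon n/4$ for which \eqref{eq:drop}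 holds. Let $F\subseteq H-M$ have $v\ge2$ vertices.

\emph{Large subgraphs, $v\ge4K$.} By \eqref{eq:round} we have $a(v-1)\le bm(v-1)+\frac v{4K}$, and $1\le\frac v{4K}$. So \eqref{eq:drop} gives
\[
b\,e(F)\le bm(v-1)+\frac v{4K}+\frac v{4K}-\frac vK=bm(v-1)-\frac v{2K},
\]
and $e(F)\le(m-\delta_1)(v-1)$ with $\delta_1=\frac1{2Kb}$.

\emph{Small subgraphs, $v<4K$.} Let $\delta_2$ be the minimum of $m-\frac e{u-1}$ over all integers $u,e$ with $2\le u<4K$ and $0\le e<m(u-1)$. This is a minimum of finitely many positive numbers, so $\delta_2>0$. Since $F\in\mathcal H$, condition (ii) says that $(v,e(F))$ is one of the pairs $(u,e)$, and so $e(F)\le(m-\delta_2)(v-1)$.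

Let $\delta=\min(\delta_1,\delta_2)$ and $\rho=m-\delta$. Then $\delta>0$ depends only on $m,\varepsilon,\Delta$; we have $\rho>0$ because $\delta_1<1<m$; and $m_1(H-M)\le\rho$. Fix $\eta$ with $0<\eta<\frac1{m-\delta}-\frac1m$. Proposition~\ref{prop:embed} with $\gamma=\frac1m+\eta$ gives $\pi_n(\varepsilon,\mathcal H,n^{-1/m-\eta})\ge1-\xi_n\to1$.
\end{proof}

The strict inequality in (ii) is used only for small subgraphs, which $M$ may miss; the forest decomposition needs only $e(F)\le m(v(F)-1)$. Closure under disjoint unions is used only for (i)$\Rightarrow$(ii), and some such hypothesis is needed there: for the class of subgraphs of one graph $F_0$, condition (i) is vacuous. The assumption $m>1$ excludes a degenerate case, since for $m\le1$ a single edge violates (ii).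

\section{Examples}\label{sec:examples}

To verify (ii) for a class closed under subgraphs, it suffices to consider connected graphs. Indeed, let $F$ have $v\ge2$ vertices and $c$ components. If $F$ has no edges, then $0<m(v-1)$. Otherwise we sum $e(F_i)\le m(v(F_i)-1)$ over the components $F_i$, with strict inequality for those with at least two vertices, and obtain $e(F)<m(v-c)\le m(v-1)$. Each class below is closed under subgraphs and disjoint unions and is taken with maximum degree at most $\Delta$, so statement (i) of Theorem~\ref{thm:class} holds with the stated $m$.

\begin{example}[Planar graphs, $m=3$]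
Condition (ii) follows from \eqref{eq:planar}. For $\Delta\ge6$ no smaller $m$ works, because $e(P_j^3)/(j-1)\to3$.
\end{example}

\begin{example}[$d$-degenerate graphs with $d\ge2$, $m=d$]
In the ordering of the vertices, the first has no earlier neighbor, the second at most one, and each of the others at most $d$. So $e(F)\le1+d(v(F)-2)<d(v(F)-1)$, where the last step uses $d\ge2$. This recovers the result on degenerate graphs quoted in the introduction. For $d=1$ and $\Delta\ge1$ the statement fails: the proof of (i)$\Rightarrow$(ii) uses only $m>0$, and it applies with $m=1$ and $F_0$ a single edge.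
\end{example}

\begin{example}[Planar graphs of girth at least $g\ge3$, $m=\frac g{g-2}$]
Here forests have infinite girth. Let $F$ be connected with $v\ge2$ vertices and $e$ edges. If $F$ is a tree, then $e=v-1<m(v-1)$. Otherwise fix a plane drawing with $f$ faces. The boundary of every face contains a cycle, so every face is incident with at least $g$ edges, while every edge is incident with at most two faces; hence $gf\le2e$. Euler's formula gives $v-2=e-f\ge e(1-\frac2g)$, that is, $e\le\frac g{g-2}(v-2)<m(v-1)$. In particular, bipartite planar graphs have girth at least $4$, and $m=2$ works for them.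
\end{example}

\begin{thebibliography}{9}

\bibitem{FKNP}
Frankston, Kahn, Narayanan, and Park, \emph{Thresholds versus fractional expectation-thresholds}, Ann.\ of Math.\ 194 (2021).

\bibitem{Gon}
Gon\c{c}alves, J.\ Combin.\ Theory Ser.\ B 99 (2009), 314--322.

\bibitem{HIWZ}
Jie Han, Seonghyuk Im, Bin Wang, and Junxue Zhang, \emph{The perturbation threshold of degenerate graphs}, arXiv:2602.21867 (2026).

\bibitem{NW}
Nash-Williams (1964).

\end{thebibliography}
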